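\title{Splitting idempotent Markov kernels on Tychonoff spaces}

\begin{abstract}
We prove that every idempotent continuous Markov kernel on a Tychonoff space $X$, with values in the $\tau$-smooth probability measures, splits through a Tychonoff space. The splitting object is the space of extreme invariant measures of the kernel. It is a closed subspace of the space of $\tau$-smooth probability measures on $X$ and a topological quotient of a closed subspace of $X$, and it is unique up to a unique homeomorphism. We deduce an ergodic decomposition, a detailed balance identity, a classification of idempotent kernels, and splitting within several smaller classes of spaces.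
\end{abstract}

\section{Introduction}

An endomorphism $e$ of an object $X$ in a category is \emph{idempotent} if $e\circ e=e$. It \emph{splits} if there are an object $T$ and morphisms $\pi$ from $X$ to $T$ and $\iota$ from $T$ to $X$ with
\[
\iota\circ\pi=e,\qquad \pi\circ\iota=\mathrm{id}_T .
\]
Whenever $\pi\circ\iota=\mathrm{id}_T$, the composite $\iota\circ\pi$ is idempotent, so to ask whether idempotents split is to ask whether all of them arise in this way. We answer this for a category of continuous Markov kernels.

A space $X$ is \emph{Tychonoff} if it is Hausdorff and completely regular: for every open $U\subseteq X$ and $x\in U$ there is a continuous $f\colon X\to[0,1]$ with $f(x)=1$ and $f=0$ off $U$. We write $C_b(X)$ for the bounded continuous real functions on $X$ and $\mu(f)=\int f\,d\mu$. A family of sets is \emph{directed} if it is nonempty and any two members are contained in a third. A Borel probability measure $\mu$ on $X$ is \emph{$\tau$-smooth} if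
\[
\mu\Big(\bigcup_i U_i\Big)=\sup_i\mu(U_i)\quad\text{for every directed family $(U_i)$ of open sets.}
\]
Let $PX$ be the set of $\tau$-smooth Borel probability measures on $X$ with the \emph{weak topology}, the coarsest one for which $\mu\mapsto\mu(f)$ is continuous for every $f\in C_b(X)$. A \emph{continuous Markov kernel} $\kappa\colon X\rightsquigarrow Y$ between Tychonoff spaces is a continuous map $X\to PY$; we write $\kappa(x)$ for the measure and $\kappa(B|x)$ for its value on a Borel set $B$. Kernels compose by the Chapman--Kolmogorov formula
\[
(\lambda\circ\kappa)(B|x)=\int_Y\lambda(B|y)\,\kappa(dy|x),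
\]
and the identity of $X$ is $x\mapsto\delta_x$. This is the Markov category $\mathsf{TychStoch}$, of which only the underlying category matters here. A continuous map $\varphi\colon X\to Y$ gives the \emph{Dirac kernel} $\delta_\varphi\colon x\mapsto\delta_{\varphi(x)}$. The full subcategory on compact Hausdorff spaces, where the $\tau$-smooth measures are the Radon measures, is $\mathsf{CHausStoch}$.

View an idempotent kernel $e$ as the transition kernel of a Markov chain. Idempotence says that two steps are distributed like one step, so the chain is in equilibrium after a single step. A splitting factors this step: $\pi$ selects a random point $t\in T$, then $\iota$ draws a state from the measure $\iota(t)$, and $\pi\circ\iota=\mathrm{id}_T$ says that from this state $\pi$ selects $t$ again with probability one. So $T$ indexes the equilibria between which the chain cannot move. If $e=\delta_r$ for a continuous retraction $r$ of $X$, then $T=r(X)$ works, with $\pi=\delta_r$ and $\iota$ the Dirac kernel of the inclusion. If $e(x)=\mu$ is constant, then $T$ is a point. If $e$ averages over the orbits of a finite group, one expects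 the orbit space (Example~\ref{ex:group}).

As recorded in \cite{FGLPS}, every idempotent measurable Markov kernel on a standard Borel space splits through a standard Borel space, and every idempotent in $\mathsf{CHausStoch}$ splits. The question posed there is whether every idempotent in $\mathsf{TychStoch}$ splits. The two known cases suggest a positive answer, but a general Tychonoff space is neither countably generated nor compact, and three things could go wrong. A statement that holds almost surely for each $f\in C_b(X)$ need not hold almost surely for all $f$ at once. If $T$ is built as a quotient, it need not be Tychonoff: the quotient of $\mathbb R$ that identifies points with rational difference is indiscrete. And $\pi$ must be continuous, although bounded continuous functions on closed subsets of $X$ need not extend to $X$. The answer is nevertheless yes.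

\begin{theorem}\label{thm:main}
Every idempotent in $\mathsf{TychStoch}$ splits.
\end{theorem}

The proof is direct and does not use the two results quoted above. Section~\ref{sec:examples} finds the construction in two small examples, Section~\ref{sec:measures} collects the facts about $\tau$-smooth measures, and Section~\ref{sec:proof} proves Theorem~\ref{thm:main}. Section~\ref{sec:structure} identifies $T$ with the extreme invariant measures, Section~\ref{sec:unique} treats uniqueness and classifies all idempotents, and Section~\ref{sec:inherit} lists properties that pass from $X$ to $T$.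

\section{Two examples}\label{sec:examples}

For an idempotent $e$ on $X$ and $f\in C_b(X)$ put $Ef(x)=\int f\,de(x)$.

\begin{example}[four points]\label{ex:four}
Let $X=\{a,b,c,d\}$ be discrete, let $t_1=\frac12(\delta_a+\delta_b)$ and $t_2=\delta_c$, and put
\[
e(a)=e(b)=t_1,\qquad e(c)=t_2,\qquad e(d)=\tfrac12t_1+\tfrac12t_2 .
\]
One step of the chain carries $t_1$ to $\frac12e(a)+\frac12e(b)=t_1$ and $t_2$ to $e(c)=t_2$. So it fixes every $e(x)$, and $e$ is idempotent.

The first attempt at a splitting is the image: $T_0=e(X)=\{t_1,t_2,t_3\}$ with $t_3=e(d)$, $\pi_0(x)=\delta_{e(x)}$ and $\iota_0(t)=t$. Then $\iota_0\circ\pi_0=e$, but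
\[
(\pi_0\circ\iota_0)(t_3)=\tfrac14\pi_0(a)+\tfrac14\pi_0(b)+\tfrac12\pi_0(c)=\tfrac12\delta_{t_1}+\tfrac12\delta_{t_2}\neq\delta_{t_3}.
\]
The point $t_3$ must go. What singles out $d$ is that for $y$ drawn from $e(d)$ the measure $e(y)$ is still random, while for $y$ drawn from $e(a)$ it equals $e(a)$. Test functions detect this. With $\alpha=\frac12(f(a)+f(b))$ and $\gamma=f(c)$ we have $Ef(a)=Ef(b)=\alpha$ and $Ef(c)=\gamma$. So the variance of $Ef$ under $e(x)$ is $0$ for $x=a,b,c$, and under $e(d)$ it is
\[
\tfrac12(\alpha^2+\gamma^2)-\tfrac14(\alpha+\gamma)^2=\tfrac14(\alpha-\gamma)^2,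
\]
which is positive for $f=1_{\{c\}}$. One has to take the variance of $Ef$ and not that of $f$: under $e(a)$ the function $1_{\{a\}}$ has variance $\frac14$.

So let $R=\{a,b,c\}$, $T=e(R)=\{t_1,t_2\}$, $p=e|_R\colon R\to T$ and $\iota(t)=t$. The map $p$ is undefined at $d$, but every $e(x)$ is concentrated on $R$, and we may let $\pi(x)$ be the image of $e(x)$ under $p$:
\[
\pi(a)=\pi(b)=\delta_{t_1},\qquad\pi(c)=\delta_{t_2},\qquad\pi(d)=\tfrac12\delta_{t_1}+\tfrac12\delta_{t_2}.
\]
Comparing with the definition of $e$ gives $\iota\circ\pi=e$. Also $(\pi\circ\iota)(t_1)=\frac12\pi(a)+\frac12\pi(b)=\delta_{t_1}$ and $(\pi\circ\iota)(t_2)=\pi(c)=\delta_{t_2}$.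
\end{example}

\begin{example}[the interval]\label{ex:interval}
Let $X=[0,1]$ and $e(x)=(1-x)\delta_0+x\delta_1$. Since $e(0)=\delta_0$ and $e(1)=\delta_1$, the kernel is idempotent. The function $Ef$ takes the values $f(0),f(1)$ at $0,1$, so its variance under $e(x)$ is $x(1-x)(f(1)-f(0))^2$. The recipe gives $R=\{0,1\}$, the two-point space $T=\{t_0,t_1\}$ with $t_i=\delta_i$, and $\pi(x)=(1-x)\delta_{t_0}+x\delta_{t_1}$. Here $p$ has no continuous extension $X\to T$, as $X$ is connected, and the preimage $\{0\}$ of the open set $\{t_0\}$ is not open in $X$. But adding the complement of $R$ turns it into the open set $[0,1)$, and no $e(x)$ sees the difference. This is how the continuity of $\pi$ will be proved.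
\end{example}

\section{$\tau$-smooth measures and kernels}\label{sec:measures}

All spaces in this section are Tychonoff. The first lemma lets us discard uncountably many null sets, provided they are open.

\begin{lemma}\label{lem:null}
Let $\mu\in PX$.
\begin{enumerate}
\item[(a)] Every union of $\mu$-null open sets is $\mu$-null.
\item[(b)] If $(g_i)$ is any family of continuous real functions on $X$, each vanishing $\mu$-almost everywhere, then the closed set $\bigcap_i\{g_i=0\}$ has measure $1$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The finite unions of members of the family, the empty union included, are null and open, and they form a directed family with the same union. (b) Apply (a) to the open sets $\{g_i\ne0\}$.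
\end{proof}

A real function $\varphi$ is \emph{lower semicontinuous} (lsc) if all sets $\{\varphi>c\}$ are open. Such functions are Borel, and sums and pointwise suprema of lsc functions are lsc when finite. Twice we use that every function $\varphi$ with values in $[0,1]$ satisfies
\begin{equation}\label{eq:stairs}
\varphi-\frac1n\ \le\ \frac1n\sum_{k=1}^n1_{\{\varphi>k/n\}}\ \le\ \varphi ;
\end{equation}
indeed the middle term is $j/n$ where $j/n<\varphi\le(j+1)/n$, and $0$ where $\varphi=0$.

\begin{lemma}\label{lem:weak}
\begin{enumerate}
\item[(a)] For $U\subseteq X$ open and $\mu\in PX$, $\mu(U)$ is the supremum of $\mu(f)$ over all continuous $f$ with $0\le f\le1_U$. Hence $\mu\mapsto\mu(U)$ is lsc on $PX$.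
\item[(b)] If $\mu,\nu\in PX$ and $\mu(f)=\nu(f)$ for all $f\in C_b(X)$, then $\mu=\nu$. The space $PX$ is Tychonoff.
\item[(c)] For $B\subseteq X$ Borel, $\mu\mapsto\mu(B)$ is a Borel function on $PX$.
\item[(d)] A map $\kappa\colon Y\to PX$ is continuous as soon as $y\mapsto\kappa(U|y)$ is lsc for every open $U\subseteq X$.
\item[(e)] The map $x\mapsto\delta_x$ is a topological embedding of $X$ into $PX$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $F$ be the set of these functions; it contains $0$ and is closed under $\max$. Fix $0<\varepsilon<1$. The open sets $\{f>1-\varepsilon\}$, $f\in F$, form a directed family, and their union is $U$ by complete regularity. Hence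
\[
\mu(U)\ge\sup_{f\in F}\mu(f)\ge(1-\varepsilon)\sup_{f\in F}\mu(\{f>1-\varepsilon\})=(1-\varepsilon)\mu(U).
\]
Let $\varepsilon\to0$. Thus $\mu\mapsto\mu(U)$ is a supremum of continuous functions.

(b) By (a), $\mu$ and $\nu$ agree on the open sets. These are closed under finite intersections and generate the Borel sets, so $\mu=\nu$ by the $\pi$-$\lambda$ theorem. Therefore $\mu\mapsto(\mu(f))_f$ embeds $PX$ into the product $\mathbb R^{C_b(X)}$, and subspaces of products of lines are Tychonoff.

(c) The Borel sets $B$ with this property include the open sets by (a), and they are closed under complements and countable disjoint unions. Apply the $\pi$-$\lambda$ theorem.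

(d) Let $f\colon X\to[0,1]$ be continuous. Integrating \eqref{eq:stairs} gives
\[
\kappa(y)(f)=\sup_n\frac1n\sum_{k=1}^n\kappa(\{f>k/n\}|y),
\]
so $y\mapsto\kappa(y)(f)$ is lsc. The same holds for $1-f$, and $\kappa(y)(1-f)=1-\kappa(y)(f)$. So $y\mapsto\kappa(y)(f)$ is continuous. Every element of $C_b(X)$ is $c_1f+c_2$ for such an $f$ and constants $c_1,c_2$.

(e) A point of $\bigcup_iU_i$ lies in some $U_i$, so $\delta_x$ is $\tau$-smooth. The map is injective because singletons are closed, hence Borel. Since $\delta_x(f)=f(x)$, it induces on $X$ the coarsest topology making all $f\in C_b(X)$ continuous. This is the given topology: for $x\in U$ open and $f$ as in the definition of complete regularity, $x\in\{f>0\}\subseteq U$.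
\end{proof}

\begin{remark}\label{rem:omega}
Lemmas~\ref{lem:null} and \ref{lem:weak}(b) fail for Borel measures that are not $\tau$-smooth. Let $X=[0,\omega_1]$ with the order topology. Call a closed unbounded subset of $[0,\omega_1)$ a club, and recall that a countable intersection of clubs is a club. The sets $B$ such that $B$ or $X\setminus B$ contains a club therefore form a $\sigma$-algebra, on which $m(B)=1$ if $B$ contains a club, and $m(B)=0$ otherwise, defines a probability measure. A closed set $F$ belongs to this $\sigma$-algebra, because $F\cap[0,\omega_1)$ is either a club or disjoint from some club $[\alpha+1,\omega_1)$. So $m$ is a Borel measure. The open sets $[0,\alpha+1)$, $\alpha<\omega_1$, are null, and their union $[0,\omega_1)$ has measure $1$. A continuous $f$ is within $1/n$ of $f(\omega_1)$ on some $(\alpha_n,\omega_1]$ with $\alpha_n<\omega_1$, hence constant on $(\sup_n\alpha_n,\omega_1]$. Thus $m(f)=\delta_{\omega_1}(f)$ for all $f\in C_b(X)$, although $m\ne\delta_{\omega_1}$.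
\end{remark}

A kernel acts on functions and on measures; the next lemma also shows that composition is well defined.

\begin{lemma}\label{lem:action}
Let $\kappa\colon Y\rightsquigarrow Z$ be a continuous Markov kernel.
\begin{enumerate}
\item[(a)] For bounded Borel $g$ on $Z$, the function $\kappa^*g(y)=\kappa(y)(g)$ is bounded and Borel on $Y$. It is continuous if $g$ is.
\item[(b)] For $\mu\in PY$, the formula $\kappa_*\mu(B)=\int\kappa(B|y)\,\mu(dy)$ defines an element of $PZ$, and $(\kappa_*\mu)(g)=\mu(\kappa^*g)$ for bounded Borel $g$.
\item[(c)] The map $\kappa_*\colon PY\to PZ$ is affine and continuous.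
\end{enumerate}
\end{lemma}

\begin{proof}
(a) For indicators this is Lemma~\ref{lem:weak}(c) and continuity of $\kappa$; a bounded Borel function is a uniform limit of simple ones. The last claim is the definition of the weak topology.

(b) Countable additivity follows from monotone convergence, and the identity again extends from indicators by uniform limits. For $\tau$-smoothness let $(U_i)$ be directed with union $U$, and put $\varphi_i(y)=\kappa(U_i|y)$ and $\varphi(y)=\kappa(U|y)$. These functions are lsc by Lemma~\ref{lem:weak}(a), and $\varphi=\sup_i\varphi_i$ because each $\kappa(y)$ is $\tau$-smooth. So for each $c$ the open sets $\{\varphi_i>c\}$ are directed with union $\{\varphi>c\}$. By \eqref{eq:stairs} and $\tau$-smoothness of $\mu$,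
\[
\mu(\varphi)-\frac1n\le\frac1n\sum_{k=1}^n\sup_i\mu(\{\varphi_i>\tfrac kn\})=\sup_i\frac1n\sum_{k=1}^n\mu(\{\varphi_i>\tfrac kn\})\le\sup_i\mu(\varphi_i),
\]
where the equality holds because finitely many $U_i$ lie in a common member of the family. Let $n\to\infty$; the inequality $\sup_i\mu(\varphi_i)\le\mu(\varphi)$ holds since $\varphi_i\le\varphi$.

(c) The defining formula is affine in $\mu$. For $g\in C_b(Z)$ the map $\mu\mapsto(\kappa_*\mu)(g)=\mu(\kappa^*g)$ is continuous since $\kappa^*g\in C_b(Y)$.
\end{proof}

The Chapman--Kolmogorov formula reads $(\lambda\circ\kappa)(y)=\lambda_*(\kappa(y))$, so the composite is a continuous Markov kernel. By (b), $(\lambda\circ\kappa)^*g(y)=\kappa(y)(\lambda^*g)$, that is, $(\lambda\circ\kappa)^*=\kappa^*\lambda^*$; then (b) gives $(\lambda\circ\kappa)_*=\lambda_*\kappa_*$, which is associativity. Also $\kappa_*\delta_y=\kappa(y)$, so $(\kappa\circ\delta_\varphi)(x)=\kappa(\varphi(x))$ and $\delta_\psi\circ\delta_\varphi=\delta_{\psi\circ\varphi}$. We often omit the symbol $\circ$ in computations.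

\section{Construction of the splitting}\label{sec:proof}

From here on $e\colon X\rightsquigarrow X$ is an idempotent in $\mathsf{TychStoch}$, and $E=e^*$. Thus $E$ maps $C_b(X)$ to itself, and idempotence gives $EEg=Eg$ for every bounded Borel $g$.

\subsection*{The closed set $R$}
Example~\ref{ex:four} suggests keeping those $x$ for which $e(y)=e(x)$ for $e(x)$-almost all $y$. In this form it is not apparent that the condition defines a closed set, or that this set is large. So we express it by continuous functions. For $f\in C_b(X)$ the mean of $Ef$ under $e(x)$ is $EEf(x)=Ef(x)$, and hence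
\begin{equation}\label{eq:h}
h_f:=E\big((Ef)^2\big)-(Ef)^2
\end{equation}
is, at $x$, the variance of $Ef$ under $e(x)$. In particular $h_f\ge0$, and $h_f\in C_b(X)$. Let
\[
R=\{x\in X: h_f(x)=0\text{ for all }f\in C_b(X)\},
\]
a closed subset of $X$. In terms of the chain $X_0=x,X_1,X_2$, the number $Ef(X_1)$ is the prediction of $f(X_2)$ after the first step, and $x\in R$ means that the first step does not change the prediction made at time $0$. Idempotence forces the chain to be in this situation after one step.

\begin{lemma}\label{lem:R}
$e(R|x)=1$ for every $x\in X$.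
\end{lemma}

\begin{proof}
Applying $E$ to \eqref{eq:h} gives $Eh_f=EE((Ef)^2)-E((Ef)^2)=0$. So the nonnegative function $h_f$ has integral $0$ under $e(x)$ and vanishes $e(x)$-almost everywhere. Lemma~\ref{lem:null}(b) applies to the family $(h_f)_{f\in C_b(X)}$.
\end{proof}

\subsection*{The space $T$ and the kernel $\iota$}
We must identify points of $R$ with the same value of $e$. To be sure that the result is Tychonoff we take the image rather than the quotient. Let
\[
T=\{e(x):x\in R\}\subseteq PX,\qquad p\colon R\to T,\quad p(x)=e(x),
\]
with the subspace topology on $T$. Then $T$ is Tychonoff by Lemma~\ref{lem:weak}(b), and $p$ is a continuous surjection. A point of $T$ is itself a measure on $X$, and the inclusion $T\to PX$ is continuous; it is the kernel $\iota\colon T\rightsquigarrow X$, $\iota(t)=t$. The fibers $p^{-1}(t)$ are closed in $R$, hence in $X$.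

\begin{lemma}\label{lem:fiber}
$t(p^{-1}(t))=1$ for every $t\in T$.
\end{lemma}

\begin{proof}
Let $t=e(x)$ with $x\in R$. For $f\in C_b(X)$ the function $Ef$ has mean $Ef(x)$ and variance $0$ under $t$, so $Ef-Ef(x)$ vanishes $t$-almost everywhere. By Lemma~\ref{lem:null}(b), the set of $y$ with $Ef(y)=Ef(x)$ for all $f$ has $t$-measure $1$. By Lemma~\ref{lem:weak}(b) this set is $\{y\in X:e(y)=t\}$. Its intersection with $R$ is $p^{-1}(t)$, and $t(R)=1$ by Lemma~\ref{lem:R}.
\end{proof}

So every $x\in R$ satisfies the condition we started from. Conversely, if $e(y)=e(x)$ for $e(x)$-almost all $y$, then each $Ef$ is $e(x)$-almost surely constant and $x\in R$.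

\subsection*{The kernel $\pi$}
For $x\in X$ let $\pi(x)$ be the image of $e(x)$ under $p$:
\[
\pi(B|x)=e\big(p^{-1}(B)\,\big|\,x\big),\qquad B\subseteq T\text{ Borel}.
\]
The set $p^{-1}(B)$ is Borel in the closed set $R$, hence in $X$, and $\pi(x)$ is a probability measure by Lemma~\ref{lem:R}. For continuity we must handle $\pi(x)(g)=\int_Rg\circ p\,de(x)$ with $g\in C_b(T)$. If $X$ were normal, we could extend $g\circ p$ to some $\tilde g\in C_b(X)$ by Tietze's theorem and write this as $E\tilde g(x)$. A Tychonoff space need not be normal. But open sets, unlike functions, always extend from a closed subspace, as in Example~\ref{ex:interval}, and Lemma~\ref{lem:weak}(d) tests continuity on open sets.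

\begin{lemma}\label{lem:pi}
$\pi$ is a continuous Markov kernel $X\rightsquigarrow T$, and $\pi(y)=\delta_{p(y)}$ for $y\in R$.
\end{lemma}

\begin{proof}
For open $U\subseteq T$ put $\widetilde U=p^{-1}(U)\cup(X\setminus R)$. Its complement $R\setminus p^{-1}(U)$ is closed in $R$, hence in $X$, so $\widetilde U$ is open. By Lemma~\ref{lem:R}, $\pi(U|x)=e(\widetilde U|x)$. If $(U_i)$ is a directed family of open sets with union $U$, then $(\widetilde{U_i})$ is directed with union $\widetilde U$, so $\pi(x)$ is $\tau$-smooth because $e(x)$ is. The function $x\mapsto e(\widetilde U|x)$ is lsc by Lemma~\ref{lem:weak}(a) and continuity of $e$, so $\pi\colon X\to PT$ is continuous by Lemma~\ref{lem:weak}(d). Finally, for $y\in R$ and $t=p(y)=e(y)$ we have $\pi(\{t\}|y)=t(p^{-1}(t))=1$ by Lemma~\ref{lem:fiber}.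
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $B\subseteq X$ be Borel. The function $t\mapsto t(B)$ is Borel on $T$ by Lemma~\ref{lem:weak}(c), and its composite with $p$ is $y\mapsto e(B|y)$. The change of variables formula for image measures, Lemma~\ref{lem:R} and idempotence give
\[
(\iota\pi)(B|x)=\int_Tt(B)\,\pi(dt|x)=\int_Re(B|y)\,e(dy|x)=\int_Xe(B|y)\,e(dy|x)=e(B|x).
\]
Now let $B\subseteq T$ be Borel and $t\in T$. The measure $\iota(t)$ is concentrated on $p^{-1}(t)$ by Lemma~\ref{lem:fiber}, and $\pi(y)=\delta_t$ for $y\in p^{-1}(t)$ by Lemma~\ref{lem:pi}. Hence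
\begin{equation}\label{eq:retract}
(\pi\iota)(B|t)=\int_{p^{-1}(t)}\pi(B|y)\,\iota(dy|t)=\delta_t(B).
\end{equation}
Thus $\iota\circ\pi=e$ and $\pi\circ\iota=\mathrm{id}_T$.
\end{proof}

\section{Ergodic decomposition and the topology of $T$}\label{sec:structure}

We keep the notation $R,T,p,\iota,\pi$. Let $\mathrm{Inv}(e)=\{\mu\in PX:e_*\mu=\mu\}$ be the convex set of invariant measures. A point of a convex set $C$ is \emph{extreme} if it is not of the form $a\mu_1+(1-a)\mu_2$ with $0<a<1$ and distinct $\mu_1,\mu_2\in C$; the extreme points form the set $\operatorname{ext}C$. In Example~\ref{ex:four} the discarded measure $t_3$ was the midpoint of $t_1$ and $t_2$. In general $T$ consists of exactly the invariant measures that cannot be so decomposed.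

\begin{theorem}[ergodic decomposition]\label{thm:ergodic}
The map $\iota_*\colon\nu\mapsto\int_Tt\,\nu(dt)$ is an affine homeomorphism $PT\to\mathrm{Inv}(e)$ with inverse $\mu\mapsto\pi_*\mu=\int\pi(\,\cdot\,|x)\,\mu(dx)$. Moreover
\begin{align*}
T&=\operatorname{ext}\mathrm{Inv}(e)\\
&=\{\mu\in PX:\ \mu(Ef)=\mu(f)\text{ and }\mu((Ef)^2)=\mu(f)^2\text{ for all }f\in C_b(X)\},
\end{align*}
and $T$ is closed in $PX$.
\end{theorem}

The homeomorphism reduces the description of $\operatorname{ext}\mathrm{Inv}(e)$ to that of $\operatorname{ext}PT$.

\begin{lemma}\label{lem:ext}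
For a Tychonoff space $Y$, the extreme points of $PY$ are the Dirac measures.
\end{lemma}

\begin{proof}
If $\delta_s=a\mu_1+(1-a)\mu_2$ with $0<a<1$, evaluating on $\{s\}$ forces $\mu_1(\{s\})=\mu_2(\{s\})=1$, so $\mu_1=\mu_2$. Conversely let $\nu\in PY$ be extreme, and suppose $a=\nu(B)\in(0,1)$ for some Borel $B$. Then $\nu=a\nu_1+(1-a)\nu_2$ with $\nu_1=\nu(\,\cdot\cap B)/a$ and $\nu_2=\nu(\,\cdot\setminus B)/(1-a)$. These are distinct, as $\nu_1(B)=1$ and $\nu_2(B)=0$. They are $\tau$-smooth, since $\nu(U\cap A)-\nu(U_i\cap A)\le\nu(U)-\nu(U_i)$ for $U_i\subseteq U$ and any Borel $A$. This contradicts extremality, so $\nu$ takes only the values $0$ and $1$. Let $S$ be the complement of the union of all null open sets; $\nu(S)=1$ by Lemma~\ref{lem:null}(a), so $S\neq\emptyset$. Every open set that meets $S$ is non-null, hence of measure $1$. Two distinct points of $S$ would have disjoint open neighborhoods, both of measure $1$. So $S=\{s\}$ and $\nu=\delta_s$.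
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:ergodic}]
The maps $\iota_*$ and $\pi_*$ are affine and continuous by Lemma~\ref{lem:action}(c), with $\pi_*\iota_*=\mathrm{id}_{PT}$ and $\iota_*\pi_*=e_*$. From $e\iota=\iota\pi\iota=\iota$ we get $\iota_*(PT)\subseteq\mathrm{Inv}(e)$, and $\iota_*\pi_*$ is the identity on $\mathrm{Inv}(e)$. This proves the first claim. An affine bijection of convex sets preserves extreme points, so Lemma~\ref{lem:ext} gives $\operatorname{ext}\mathrm{Inv}(e)=\{\iota_*\delta_t:t\in T\}=T$.

Neither $T=e(R)$ nor $T=\operatorname{ext}\mathrm{Inv}(e)$ exhibits $T$ as closed; for this we need equations. Let $T'$ be the set of solutions in the theorem. It is closed, because $f$, $Ef$ and $(Ef)^2$ lie in $C_b(X)$. For $\mu=e(x)$ the first equation reads $EEf(x)=Ef(x)$, which always holds, and the second reads $h_f(x)=0$. Therefore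
\begin{equation}\label{eq:Tprime}
e(x)\in T'\iff x\in R,
\end{equation}
and in particular $T\subseteq T'$. Conversely let $\mu\in T'$. The first equation says $(e_*\mu)(f)=\mu(f)$ for all $f$, so $e_*\mu=\mu$ by Lemma~\ref{lem:weak}(b), and $\mu(R)=\int e(R|x)\,\mu(dx)=1$ by Lemma~\ref{lem:R}. By the two equations $Ef$ has mean $\mu(f)$ and variance $0$ under $\mu$, so $Ef-\mu(f)$ vanishes $\mu$-almost everywhere. By Lemma~\ref{lem:null}(b) the set of $y$ with $Ef(y)=\mu(f)$ for all $f$ has measure $1$, so it contains a point $y\in R$. Then $e(y)(f)=\mu(f)$ for all $f$, and $\mu=e(y)\in T$.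
\end{proof}

We gave $T$ the subspace topology to make it Tychonoff. It turns out to be the quotient topology as well. Recall that a continuous surjection $q\colon R\to T$ is a \emph{quotient map} if $U\subseteq T$ is open whenever $q^{-1}(U)$ is open.

\begin{theorem}\label{thm:quotient}
\begin{enumerate}
\item[(a)] $R=\{x:\pi(x)\text{ is a Dirac measure}\}=\{x:e(x)\in T\}$. On $R$ we have $\pi(x)=\delta_{p(x)}$, and $\iota(p^{-1}(t)|t)=1$ for all $t\in T$.
\item[(b)] The map $p\colon R\to T$ is a quotient map.
\item[(c)] \emph{(Detailed balance.)} For $x\in X$ and Borel sets $A,B\subseteq X$,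
\[
\int_Ae(B|y)\,e(dy|x)=\int_Tt(A)\,t(B)\,\pi(dt|x),
\]
which is symmetric in $A$ and $B$.
\end{enumerate}
\end{theorem}

\begin{proof}
(a) The second sentence is Lemmas~\ref{lem:pi} and \ref{lem:fiber}; in particular $\pi(x)$ is Dirac for $x\in R$. If $\pi(x)=\delta_t$, then $e(x)=\iota_*\delta_t=t\in T$. If $e(x)\in T$, then $x\in R$ by \eqref{eq:Tprime}, since $T=T'$.

(b) Let $U\subseteq T$ be a set with $p^{-1}(U)$ open in $R$. The idea is to read off membership in $U$ from the measure of one open set. As in Lemma~\ref{lem:pi}, $W=p^{-1}(U)\cup(X\setminus R)$ is open in $X$. The fiber $p^{-1}(t)$ has $t$-measure $1$; it lies in $W$ if $t\in U$ and is disjoint from $W$ otherwise. So $t(W)=1_U(t)$, and $U=\{t\in T:t(W)>\frac12\}$ is open by Lemma~\ref{lem:weak}(a).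

(c) Put $g(y)=1_A(y)\,e(B|y)$, a bounded Borel function. Since $e(x)=\iota_*\pi(x)$, Lemma~\ref{lem:action}(b) turns the left side into $\int_Tt(g)\,\pi(dt|x)$. For $t$-almost every $y$ we have $y\in p^{-1}(t)$, that is, $e(y)=t$, so $g(y)=1_A(y)\,t(B)$. Hence $t(g)=t(A)\,t(B)$.
\end{proof}

The left side in (c) is the probability that the chain started at $x$ has $X_1\in A$ and $X_2\in B$. So the pair $(X_1,X_2)$ is obtained by drawing $t$ from $\pi(x)$ and then two independent samples from $t$.

\begin{example}[finite group actions]\label{ex:group}
Let a finite group $G$ act on $X$ by homeomorphisms, and let $e(x)=|G|^{-1}\sum_{g\in G}\delta_{gx}$. Then $Ef(x)=|G|^{-1}\sum_gf(gx)$ is continuous for $f\in C_b(X)$, and $e(gx)=e(x)$, so $e$ is an idempotent in $\mathsf{TychStoch}$. Each $Ef$ is constant on the orbit that carries $e(x)$, so $R=X$. The points of positive $e(x)$-mass are those of $Gx$, so the fibers of $p$ are the orbits. By Theorem~\ref{thm:quotient}(b), $T$ is homeomorphic to the orbit space $X/G$ with its quotient topology.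
\end{example}

\section{Uniqueness and classification}\label{sec:unique}

In any category two splittings of an idempotent are isomorphic. To turn this into a statement about spaces we determine the isomorphisms of $\mathsf{TychStoch}$: randomness cannot be undone, so an invertible kernel has none.

\begin{theorem}\label{thm:unique}
The isomorphisms in $\mathsf{TychStoch}$ are exactly the Dirac kernels of homeomorphisms. If $(T,\pi,\iota)$ and $(T',\pi',\iota')$ are splittings of $e$, there is a unique homeomorphism $h\colon T\to T'$ with $\pi'=\delta_h\circ\pi$ and $\iota=\iota'\circ\delta_h$.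
\end{theorem}

\begin{proof}
If $h$ is a homeomorphism, then $\delta_{h^{-1}}$ is inverse to $\delta_h$. Conversely let $\kappa\colon Y\rightsquigarrow Z$ and $\lambda\colon Z\rightsquigarrow Y$ be mutually inverse, and fix $y\in Y$. Evaluating $(\lambda\kappa)(y)=\delta_y$ on $\{y\}$ gives $\int\lambda(\{y\}|z)\,\kappa(dz|y)=1$. The integrand is at most $1$, so it equals $1$ for some $z$, and then $\lambda(z)=\delta_y$. Hence $\delta_z=(\kappa\lambda)(z)=\kappa_*\delta_y=\kappa(y)$. So $\kappa(y)=\delta_{\varphi(y)}$ for a map $\varphi\colon Y\to Z$, which is continuous by Lemma~\ref{lem:weak}(e). Exchanging the roles of $\kappa$ and $\lambda$ gives $\lambda=\delta_\psi$ with $\psi$ continuous. From $\delta_{\psi\circ\varphi}=\lambda\kappa=\mathrm{id}_Y$ and $\delta_{\varphi\circ\psi}=\kappa\lambda=\mathrm{id}_Z$ we see that $\varphi$ and $\psi$ are mutually inverse.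

Given two splittings, let $\theta=\pi'\iota\colon T\rightsquigarrow T'$ and $\theta'=\pi\iota'$. Then
\[
\theta'\theta=\pi e\iota=\pi\iota\pi\iota=\mathrm{id}_T,\qquad\theta\theta'=\pi'e\iota'=\pi'\iota'\pi'\iota'=\mathrm{id}_{T'},
\]
so $\theta=\delta_h$ for a homeomorphism $h$. Also $\theta\pi=\pi'e=\pi'\iota'\pi'=\pi'$ and $\iota'\theta=e\iota=\iota\pi\iota=\iota$. If $h_1$ satisfies $\pi'=\delta_{h_1}\pi$, then $\delta_{h_1}=\delta_{h_1}\pi\iota=\pi'\iota=\delta_h$, so $h_1=h$.
\end{proof}

The properties in Theorem~\ref{thm:quotient}(a) can be read backwards as a way to build idempotents. Call $(R,T,p,\iota,\pi)$ \emph{splitting data} on $X$ if $R\subseteq X$ is closed, $T$ is Tychonoff, $p\colon R\to T$ is a continuous surjection, $\iota\colon T\to PX$ and $\pi\colon X\to PT$ are continuous, $\iota(p^{-1}(t)|t)=1$ for all $t\in T$, and $\pi(x)=\delta_{p(x)}$ for all $x\in R$. Call the data \emph{saturated} if $R=\{x:\pi(x)\text{ is a Dirac measure}\}$.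

\begin{theorem}[classification]\label{thm:class}
For all splitting data on $X$, the kernel $\iota\circ\pi$ is an idempotent, split by $T$. Every idempotent on $X$ arises in this way from saturated data, and these are unique up to a unique homeomorphism: if $(R,T,p,\iota,\pi)$ and $(R',T',p',\iota',\pi')$ are saturated and $\iota\circ\pi=\iota'\circ\pi'$, then $R=R'$ and there is a unique homeomorphism $h\colon T\to T'$ with $\pi'=\delta_h\circ\pi$, $\iota=\iota'\circ\delta_h$ and $p'=h\circ p$.
\end{theorem}

\begin{proof}
The computation \eqref{eq:retract} uses only the last two conditions on splitting data, so $\pi\iota=\mathrm{id}_T$. Hence $\iota\pi$ is idempotent and $(T,\pi,\iota)$ splits it. For a given idempotent, the data of Section~\ref{sec:proof} are saturated splitting data by Theorem~\ref{thm:quotient}(a). For uniqueness, Theorem~\ref{thm:unique} gives a unique $h$ satisfying the first two identities. Since $\pi'(x)$ is the image of $\pi(x)$ under the homeomorphism $h$, one is Dirac if and only if the other is, so $R=R'$. For $x\in R$ we have $\delta_{p'(x)}=\pi'(x)=(\delta_h)_*\delta_{p(x)}=\delta_{h(p(x))}$, so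 $p'=h\circ p$.
\end{proof}

Without saturation $R$ is not determined: for $X=\{0,1\}$, $e(x)=\delta_0$ and $T$ a point, both $R=\{0\}$ and $R=X$ give splitting data.

\section{Smaller classes of spaces}\label{sec:inherit}

We now have two descriptions of $T$, as a quotient of a closed subspace of $X$ and as a closed subspace of $PX$. Each transfers properties from $X$ to $T$. Recall that a Hausdorff space is \emph{$\sigma$-compact} if it is a countable union of compact sets, \emph{Lindel\"of} if every open cover has a countable subcover, a \emph{$k$-space} if a set $A$ is closed whenever $A\cap K$ is closed for all compact $K$, and \emph{sequential} if a set is closed whenever it contains the limits of all its convergent sequences. A Borel probability measure $\mu$ is \emph{Radon} if $\mu(B)=\sup\{\mu(K):K\subseteq B\text{ compact}\}$ for all Borel $B$.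

\begin{theorem}\label{thm:inherit}
Idempotents split in the full subcategory of $\mathsf{TychStoch}$ on each of the following classes of Tychonoff spaces: compact, $\sigma$-compact, Lindel\"of, $k$-, sequential, separable metrizable, and Polish spaces. If all $e(x)$ are Radon, then all $\pi(x)$ and all $\iota(t)$ are Radon.
\end{theorem}

\begin{proof}
The subcategories are full, so it suffices to show that $T$ lies in the class when $X$ does.

\emph{Covering properties.} Compactness, $\sigma$-compactness and the Lindel\"of property pass to closed subspaces and to continuous images, hence from $X$ to $R$ and from $R$ to $T=p(R)$.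

\emph{$k$-spaces and sequential spaces.} These properties pass to closed subspaces and to Hausdorff quotients \cite[Sections 3.3 and 1.6]{Engelking}, so Theorem~\ref{thm:quotient}(b) applies. The argument is short: given $A\subseteq T$, we show in each case that $p^{-1}(A)$ is closed in $X$, which makes $A$ closed because $p$ is a quotient map. Let $X$ be a $k$-space and let $A\cap L$ be closed for all compact $L\subseteq T$. For compact $K\subseteq X$ the set $L=p(K\cap R)$ is compact, and $p^{-1}(A)\cap K=p^{-1}(A\cap L)\cap K$ is closed. So $p^{-1}(A)$ is closed. Let $X$ be sequential and let $A$ contain the limits of its convergent sequences. If $x_n\in p^{-1}(A)$ and $x_n\to x$, then $x\in R$ and $p(x_n)\to p(x)$, so $x\in p^{-1}(A)$. Again $p^{-1}(A)$ is closed.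

\emph{Metrizable cases.} Here we use the embedding in $PX$. Let $X$ be separable metrizable. Then $X$ has a countable base, so a directed family of open sets has a countable subfamily with the same union, and by directedness an increasing sequence with the same union. Thus every Borel probability measure on $X$ is $\tau$-smooth, and $PX$ is the space of all of them. It is separable metrizable, and Polish if $X$ is Polish \cite[Theorems II.6.2 and II.6.5]{Parthasarathy}. Subspaces of separable metrizable spaces are separable metrizable, closed subspaces of Polish spaces are Polish, and $T$ is closed in $PX$ by Theorem~\ref{thm:ergodic}.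

\emph{Radon measures.} Each $\iota(t)=t$ is one of the measures $e(x)$. For $\pi(x)$, let $B\subseteq T$ be Borel and $\varepsilon>0$, and choose a compact $K\subseteq p^{-1}(B)$ with $e(p^{-1}(B)\setminus K\,|\,x)<\varepsilon$. Then $p(K)\subseteq B$ is compact and $p^{-1}(B\setminus p(K))\subseteq p^{-1}(B)\setminus K$, so $\pi(B\setminus p(K)\,|\,x)<\varepsilon$.
\end{proof}

The compact case is the splitting theorem for $\mathsf{CHausStoch}$ quoted in the introduction.

\begin{thebibliography}{9}

\bibitem{Engelking}
Engelking, \emph{General Topology}.

\bibitem{FGLPS}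
Tobias Fritz, Tom\'a\v{s} Gonda, Antonio Lorenzin, Paolo Perrone, and Dario Stein, \emph{Absolute continuity, supports and idempotent splitting in categorical probability}, arXiv:2308.00651 (2023).

\bibitem{Parthasarathy}
Parthasarathy, \emph{Probability Measures on Metric Spaces}.

\end{thebibliography}
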